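# Self-dual ideals and Gorenstein colength

## 1. The ring $k[x,y]/(x,y)^2$ and a Gorenstein ring one step above it

Let $k$ be a field and $R=k[x,y]/(x,y)^2$, with basis $1,x,y$. Its maximal ideal $\mathfrak m=kx+ky$ is killed by $\mathfrak m$, so the socle of $R$ (the set of elements killed by $\mathfrak m$) has dimension $2$. An Artinian local ring is Gorenstein exactly when its socle is one-dimensional, so $R$ is not Gorenstein. How many dimensions must we add to reach a Gorenstein ring that maps onto $R$?

One is enough. Let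
$$S=k[x,y]/(xy,\;x^2-y^2).$$
Here $x^3=xy^2=0$ and $y^3=x^2y=0$, and $S$ has basis $1,x,y,x^2$. If $\alpha x+\beta y+\gamma x^2$ is killed by $x$ and $y$, then $\alpha x^2=0$ and $\beta y^2=\beta x^2=0$, so $\alpha=\beta=0$. The socle is $kx^2$, so $S$ is Gorenstein, and $S/(x^2)=R$. The cost is $\lambda(S)-\lambda(R)=4-3=1$, where $\lambda$ is length.

Is the cost visible inside $R$? Let $J=kx^2$ be the kernel of $S\to R$. The elements of $S$ killing $J$ are $(x,y)$, and their image in $R$ is $\mathfrak m$. Indeed $\lambda(R/\mathfrak m)=1$, the cost.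

Try it again with $R=k[x]/(x^n)$ and $S=k[x]/(x^{n+i})$, $0\le i\le n$. Now $J=(x^n)$, the elements killing $J$ form $(x^i)$, and their image in $R$ is $x^iR$, with $\lambda(R/x^iR)=i=\lambda(S)-\lambda(R)$.

The two ideals found, $\mathfrak m\subset k[x,y]/(x,y)^2$ and $x^iR\subset k[x]/(x^n)$, share a property: each is isomorphic, as a module, to its own dual. We shall see that this always happens. Is it enough? If we are given an ideal isomorphic to its dual, is there a Gorenstein ring above $R$ whose cost is the colength of that ideal? This question is posed in H. Ananthnarayan, "Computing Gorenstein Colength", arXiv:0810.4542 (2008). The answer is no, and the first failure occurs at colength $3$.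

## 2. Duality over Artinian local rings and the statements of the theorems

Throughout, $(R,\mathfrak m,k)$ is an Artinian local ring (not necessarily a $k$-algebra), modules are finitely generated, $\mu$ is the minimal number of generators, $\operatorname{edim}R=\mu(\mathfrak m)$, and $\operatorname{soc}M=0:_M\mathfrak m$. The canonical module $\omega=\omega_R$ is the injective hull of $k$, and $M^\vee=\operatorname{Hom}_R(M,\omega)$. If $R$ is a finite-dimensional $k$-algebra with residue field $k$, then $\omega=\operatorname{Hom}_k(R,k)$. We use these textbook facts.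

1. $(-)^\vee$ is exact, preserves length, and $M^{\vee\vee}\cong M$. Also $R^\vee=\omega$, $\operatorname{ann}_R\omega=0$, $\operatorname{soc}\omega\cong k$.
2. $\mu(M^\vee)=\dim_k\operatorname{soc}M$.
3. If $R'\to A$ is surjective with kernel $K$ and $N$ is an $A$-module, then $\omega_A\cong 0:_{\omega_{R'}}K$ and $\operatorname{Hom}_{R'}(N,\omega_{R'})\cong\operatorname{Hom}_A(N,\omega_A)$.
4. $R$ is Gorenstein iff $\omega\cong R$ iff $\dim_k\operatorname{soc}R=1$. In that case, for all ideals, $0:(0:I)=I$, hence $0:(I\cap I')=(0:I)+(0:I')$. For $I_2\subseteq I_1$, applying $\operatorname{Hom}(-,R)$ to $0\to I_1/I_2\to R/I_2\to R/I_1\to0$ gives $\operatorname{Hom}(I_1/I_2,R)\cong(0:I_2)/(0:I_1)$.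
5. A finite-length quotient of $k[X_1,\dots,X_N]$ by $N$ homogeneous elements of positive degree is a complete intersection, hence Gorenstein.

**Definition.** The Gorenstein colength of $R$ is
$$g(R)=\min\{\lambda(S)-\lambda(R): S\text{ a Gorenstein Artin local ring mapping onto }R\}.$$
An ideal $\mathfrak a$ is self-dual if $\mathfrak a\simeq\mathfrak a^\vee$. The trace ideal of $\omega$ is $\omega^*(\omega)=\langle f(\omega):f\in\operatorname{Hom}_R(\omega,R)\rangle$.

For instance, the ideal $\mathfrak m=kx\oplus ky$ of $k[x,y]/(x,y)^2$ is self-dual because $k^\vee\cong k$. If $R$ is Gorenstein, every principal ideal $zR$ is self-dual: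
$$\operatorname{Hom}_R(zR,R)\cong\operatorname{Hom}_R(R/(0:z),R)\cong0:(0:z)=zR.\tag{1}$$
This contains the case $x^iR\subset k[x]/(x^n)$. For $R=k[x,y]/(x,y)^2$ we have $g(R)=1$ by Section 1: cost $0$ would make $R$ itself Gorenstein.

**Proposition 1.**
$$\lambda\big(R/\omega^*(\omega)\big)\le\min\{\lambda(R/\mathfrak a):\mathfrak a\simeq\mathfrak a^\vee\}\le g(R)\le\lambda(R).$$

*Proof.* The set in the middle is not empty, since $0\simeq0^\vee$. If $\mathfrak a\simeq\mathfrak a^\vee$, the restriction $\omega=R^\vee\to\mathfrak a^\vee\cong\mathfrak a\subseteq R$ has image $\mathfrak a$, so $\mathfrak a\subseteq\omega^*(\omega)$. This is the first inequality.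

For the second, let $S$ be Gorenstein with $S/J=R$, put $H=0:_SJ$, and let $\mathfrak a=(H+J)/J\cong H/(H\cap J)$ be the image of $H$ in $R$. By facts 3 and 4,
$$\mathfrak a^\vee\cong\operatorname{Hom}_S\big(H/(H\cap J),S\big)\cong\frac{0:(H\cap J)}{0:H}=\frac{J+H}{J}=\mathfrak a .$$
Moreover $H\cong\operatorname{Hom}_S(R,S)\cong\omega_R$ has length $\lambda(R)$, so $\lambda(R/\mathfrak a)=\lambda(S/(H+J))\le\lambda(S/H)=\lambda(S)-\lambda(R)$.

For the third, let $S=R\oplus\omega$ with $(r,v)(r',v')=(rr',rv'+r'v)$. If $(r,v)$ is killed by the maximal ideal $\mathfrak m\oplus\omega$, then $r\omega=0$, so $r=0$, and then $v\in\operatorname{soc}\omega$. So $S$ is Gorenstein of length $2\lambda(R)$. $\square$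

The question reads: if $\mathfrak a\simeq\mathfrak a^\vee$, is there a Gorenstein Artinian local ring $S$ mapping onto $R$ with $\lambda(S)-\lambda(R)=\lambda(R/\mathfrak a)$? For $\mathfrak a=R$ yes: then $\omega\cong R$, so $S=R$ works. For $\mathfrak a=0$ yes: take $R\oplus\omega$ as above. For $x^iR\subset k[x]/(x^n)$ yes, by Section 1.

For the general answer, let $k$ be any field, and
$$R=k[x,y,z]/(x^2,\,y^2,\,z^2-xy),$$
$$R'=R\times_kk[w]/(w^2)=k[x,y,z,w]/(x^2,y^2,z^2-xy,wx,wy,wz,w^2).$$
Here the fiber product $P\times_kP'$ of two local rings with residue field $k$ is the ring of pairs with equal residues. Concretely, $R'=R\oplus kw$ with $w\,\mathfrak m_R=0$ and $w^2=0$. Put $\mathfrak a=zR\subset R$ and $\mathfrak a'=(z,w)\subset R'$.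

**Theorem 1.** (a) $\mathfrak a\simeq\mathfrak a^\vee$ and $\lambda(R/\mathfrak a)=3$, but no Gorenstein Artin local ring $S$ maps onto $R$ with $\lambda(S)-\lambda(R)=3$.

(b) $\mathfrak a'\simeq\mathfrak a'^\vee$ and $\lambda(R'/\mathfrak a')=3$, but no Gorenstein Artin local ring $S$ maps onto $R'$ with $\lambda(S)-\lambda(R')\le3$. Moreover $\min\{\lambda(R'/\mathfrak b):\mathfrak b\simeq\mathfrak b^\vee\}=3$ and $g(R')=4$.

**Theorem 2.** Let $(R,\mathfrak m,k)$ be any Artinian local ring and $\mathfrak a\simeq\mathfrak a^\vee$ an ideal such that $R/\mathfrak a$ is zero or a principal ideal ring (equivalently $\operatorname{edim}R/\mathfrak a\le1$). This holds whenever $\lambda(R/\mathfrak a)\le2$. Then there is a Gorenstein Artin local ring $S$ mapping onto $R$ with $\lambda(S)-\lambda(R)=\lambda(R/\mathfrak a)$.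

**Theorem 3.** Let $k$ be algebraically closed of characteristic $0$. For each $t\ge1$ there is an Artinian local ring $R'_t$ with residue field $k$ and a self-dual ideal $\mathfrak a_t\subset R'_t$ with $\lambda(R'_t/\mathfrak a_t)=3t$ and
$$3t+\tfrac{2t}{7}\ \le\ g(R'_t)\ \le\ 4t .$$
Hence $g-\min\{\lambda(R/\mathfrak a):\mathfrak a\simeq\mathfrak a^\vee\}$ is unbounded.

Theorem 1 answers the question negatively. By Theorem 2 a counterexample must have $\lambda(R/\mathfrak a)\ge3$ and $\operatorname{edim}R/\mathfrak a\ge2$, and Theorem 1 attains both bounds.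

## 3. From a symmetric form to a Gorenstein ring, and the syzygy that blocks it

The natural first approach is to build $S$ out of $\mathfrak a$. An isomorphism $h:\mathfrak a\to\mathfrak a^\vee$ is the same as a bilinear form $B(u,v)=h(u)(v)$ on $\mathfrak a$ with values in $\omega$. It gives a surjection $f:\omega\to\mathfrak a$. We would like a ring $S$ that contains $\omega$ as an ideal, with $S/\omega=R/\mathfrak a$ and with $\omega\to\mathfrak a$ induced by $S\to R$. Such an $S$ has the right length. Here are conditions under which this works.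

**Proposition 2.** Let $\mathfrak a\ne R$ be an ideal. Suppose there is a symmetric $R$-bilinear $B:\mathfrak a\times\mathfrak a\to\omega$ inducing an isomorphism $\mathfrak a\to\mathfrak a^\vee$. Suppose also that for some regular local ring $T_0$ mapping onto $R$ the preimage $Q_0$ of $\mathfrak a$ is generated by a regular sequence. Then there is a Gorenstein Artin local ring $S$ mapping onto $R$ with $\lambda(S)-\lambda(R)=\lambda(R/\mathfrak a)$.

*Proof.*

**Step 1: a surjection $f:\omega\to\mathfrak a$ with a symmetry.** Compose the restriction $\omega=R^\vee\to\mathfrak a^\vee$, $v\mapsto(x\mapsto xv)$, with the inverse of $\mathfrak a\cong\mathfrak a^\vee$. We get a surjection $f$ with $B(f(v),x)=xv$ for all $x\in\mathfrak a$. So for $v,w\in\omega$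
$$f(w)v=B(f(v),f(w))=B(f(w),f(v))=f(v)w.\tag{2}$$

**Step 2: add variables so that we can hit $\ker f$.** Let $v_1,\dots,v_q$ generate $\ker f$. Let $T$ be the localization of $T_0[Z_1,\dots,Z_q]$ at the ideal generated by the maximal ideal of $T_0$ and the $Z_j$; map $T\to R$ by $Z_j\mapsto0$. Let $I=\ker(T\to R)$ and let $Q\supseteq I$ be the preimage of $\mathfrak a$. If $Q_0=(u_1,\dots,u_r)$ with $u_1,\dots,u_r$ a regular sequence, then $Q=(u_1,\dots,u_r,Z_1,\dots,Z_q)$, again a regular sequence: $T$ is flat over $T_0$, so the $u_i$ stay regular, and the $Z_j$ are regular on the localization $T/(u)$ of $(T_0/(u))[Z_1,\dots,Z_q]$.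

**Step 3: a map $\gamma:Q\to\omega$ lifting the natural map $Q\to\mathfrak a$.** Write $\bar p$ for the image of $p\in T$ in $R$. Choose $w_i\in\omega$ with $f(w_i)=\bar u_i$, and prescribe $\gamma(u_i)=w_i$, $\gamma(Z_j)=v_j$. For every generator $p$ we then have $f(\gamma(p))=\bar p$ (both sides are $0$ for $p=Z_j$). The relations among a regular sequence are generated by the Koszul relations $p\cdot p'-p'\cdot p=0$. By (2), for generators $p,p'$,
$$p\,\gamma(p')=f(\gamma(p))\gamma(p')=f(\gamma(p'))\gamma(p)=p'\gamma(p).$$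
So $\gamma$ is a well-defined $T$-linear map, and $f\gamma$ is the natural map $Q\to\mathfrak a$. Since $\gamma(Q)\supseteq\ker f$ and $f(\gamma(Q))=\mathfrak a=f(\omega)$, the map $\gamma$ is onto.

**Step 4: the ring $S=T/\ker\gamma$.** The submodule $\ker\gamma\subseteq Q\subset T$ is an ideal of $T$. As $f\gamma$ is the natural map, $\ker\gamma\subseteq I$, so $S$ maps onto $R$. Also
$$\lambda(S)=\lambda(T/Q)+\lambda(Q/\ker\gamma)=\lambda(R/\mathfrak a)+\lambda(\omega)=\lambda(R/\mathfrak a)+\lambda(R).$$

**Step 5: $S$ is Gorenstein.** Let $s\in T$ represent an element of $\operatorname{soc}S$. Since $\mathfrak a\neq R$, $Q$ lies in the maximal ideal of $T$, so $sQ\subseteq\ker\gamma$ and $s\omega=\gamma(sQ)=0$. Hence $s\in\operatorname{ann}_T\omega=I\subseteq Q$. So $\operatorname{soc}S\subseteq Q/\ker\gamma\cong\omega$, whence $\operatorname{soc}S\cong\operatorname{soc}\omega\cong k$. $\square$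

*Example.* Take $R=k[x,y]/(x,y)^2$ and $\mathfrak a=\mathfrak m$. Then $\omega=\operatorname{Hom}_k(R,k)$ has dual basis $1^*,x^*,y^*$ with $xx^*=yy^*=1^*$ and $xy^*=yx^*=0$. Let $B(x,x)=B(y,y)=1^*$, $B(x,y)=B(y,x)=0$. Then $f(x^*)=x$, $f(y^*)=y$, $f(1^*)=0$. With $T_0=k[[x,y]]$ and one variable $Z$, we get $\gamma(x)=x^*$, $\gamma(y)=y^*$, $\gamma(Z)=1^*$. The kernel of $\gamma$ contains $xy$, $x^2-y^2$, $Z-x^2$; dividing by these three gives $k[x,y]/(xy,x^2-y^2)$, of length $4=\lambda(S)$. So $S$ is the ring of Section 1.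

Two things can go wrong: $B$ may fail to be symmetric, and the relations among generators of $Q$ need not be Koszul. The second obstacle is the serious one. We meet it in $R=k[x,y,z]/(x^2,y^2,z^2-xy)$ with $\mathfrak a=zR$.

First the table of this ring. It is free over $k[x,y]/(x^2,y^2)$ on $1,z$, so $\lambda(R)=8$, and it is graded with basis
$$1;\quad x,y,z;\quad xy,\ xz,\ yz;\quad xyz .$$
Here $z^2=xy$, $z^3=xyz$, $xz^2=yz^2=0$. The only nonzero products of a basis element of degree $1$ with one of degree $2$ are
$$x\cdot yz=y\cdot xz=z\cdot xy=xyz.\tag{3}$$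
So $R_1\times R_2\to R_3=k$ is a perfect pairing. Multiplication by $z$ sends $x,y,z$ to $xz,yz,xy$, so $z:R_1\to R_2$ is bijective. Since $R_1R_1=R_2$, (3) shows that $\operatorname{soc}R=R_3$, so $R$ is Gorenstein (as also follows from fact 5). From the table, $0:_Rz=\langle xz,yz,xyz\rangle$.

Here $\omega=R$, and any surjection $f:R\to zR$ has $f(1)=zu$ with $u$ a unit. Let $T$ be any local ring mapping onto $R$, $X,Y\in T$ lifts of $x,y$, and $Q$ the preimage of $zR$. Suppose $\gamma:Q\to R$ is $T$-linear and $f\gamma$ is the natural map. Since $x^2=0$ and $xy=z^2$, both $X^2$ and $XY$ lie in $Q$. From $zu\gamma(X^2)=0$ and $zu\gamma(XY)=z^2$ we get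
$$\gamma(X^2)\in0:z\subseteq\mathfrak m^2,\qquad u\gamma(XY)\in z+(0:z)\subseteq z+\mathfrak m^2 .$$
Now use the syzygy $Y\cdot X^2=X\cdot XY$. It is not a Koszul relation. It requires $y\gamma(X^2)=x\gamma(XY)$, and multiplying by $u$ we find $xz\in\mathfrak m^3$. This is false. So the construction stops at this syzygy, for every choice of $h$.

This does not yet answer the question. It excludes rings $S$ built from $zR$ in this way, but the question allows any Gorenstein $S$ of the right length.

## 4. Two rings where colength three cannot be realized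

To exclude all $S$, we forget $\mathfrak a$ and look at $S$ from the side of $R$, which is itself Gorenstein. Then $S$ contains a copy of $R$ as a principal ideal $\pi S$. If $\lambda(S)$ is as small as the question wants, $S/\pi S$ is so short that $\mathfrak n^2=\pi\mathfrak n$, where $\mathfrak n$ is the maximal ideal of $S$. This fixes $\lambda(\mathfrak n^2/\mathfrak n^3)$, and because $R$ is defined by quadrics, $S$ then has no room to be larger than $R$.

**Lemma 1.** Let $(S,\mathfrak n)$ be Gorenstein Artin local and $S\to G$ surjective with kernel $J$ and $G$ Gorenstein. Then there is $\pi\in S$ with $0:_SJ=\pi S$ and $J=0:_S\pi$. Multiplication by $\pi$ induces $G\cong\pi S$, under which $\mathfrak m_G^i$ corresponds to $\pi\mathfrak n^i$, and $\lambda(S/\pi S)=\lambda(S)-\lambda(G)$. If $J\ne0$, then $\pi\in\mathfrak n$.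

*Proof.* $0:_SJ\cong\operatorname{Hom}_S(G,S)\cong\omega_G\cong G$ is cyclic, say $\pi S$. Then $J=0:(0:J)=0:\pi$. So multiplication by $\pi$ is a map $S\to\pi S$ with kernel $J$, which gives $G=S/J\cong\pi S$; it carries the image $\mathfrak m_G^i$ of $\mathfrak n^i$ to $\pi\mathfrak n^i$. The length formula follows. If $\pi$ is a unit, then $J=0:\pi=0$. $\square$

In the opening pair $S=k[x]/(x^{n+i})\to G=k[x]/(x^n)$, the element is $\pi=x^i$.

**Lemma 2.** Let $C=k[X_1,\dots,X_N]/I$ have finite length, with $I$ generated by quadrics. Let $(S,\mathfrak n)$ be an Artinian local ring mapping onto $C$ with $\operatorname{edim}S=N$ and $\lambda(\mathfrak n^2/\mathfrak n^3)=\dim_kC_2$. Then $\lambda(S)=\lambda(C)$.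

*Proof.* The residue field of $S$ is $k$. Let $\operatorname{gr}S=\bigoplus_i\mathfrak n^i/\mathfrak n^{i+1}$, a $k$-algebra generated in degree $1$, with $\lambda(S)=\dim_k\operatorname{gr}S$. The map $S\to C$ induces a surjection $\operatorname{gr}S\to\operatorname{gr}C=C$. It is bijective in degrees $0,1,2$, because the dimensions agree there. Let $X_i$ act in $\operatorname{gr}S$ as the degree-$1$ element over $X_i\in C_1$; then $\operatorname{gr}S=k[X_1,\dots,X_N]/I^*$ with $I^*\subseteq I$ and $I^*_2=I_2$. Since $I$ is generated by $I_2$, $I^*=I$. So $\lambda(S)=\dim\operatorname{gr}S=\lambda(C)$. $\square$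

*Proof of Theorem 1.*

**Step 1: self-duality and lengths.** By (1), $zR$ is self-dual, and $R/zR=k[x,y]/(x^2,xy,y^2)$ has length $3$. In $R'$ we have $zw=0$, so $\mathfrak a'=zR\oplus kw$ with $kw\cong k$. By fact 3, duals over $R'$ of $R$-modules may be computed over $R$; so both summands are self-dual, and so is $\mathfrak a'$. Finally $R'/\mathfrak a'=R/zR$ has length $3$. Note $\lambda(R')=9$, and $R'$ has Hilbert function $(1,4,3,1)$.

**Step 2: no $S$ exists.** We treat both cases at once: in case (a) let $C=R$, $N=3$, $\lambda(S)=8+3=11$; in case (b) let $C=R'$, $N=4$, $\lambda(S)\le9+3=12$. Suppose $S$ is Gorenstein and maps onto $C$, hence onto $R$. Take $\pi$ from Lemma 1 with $G=R$. The kernel of $S\to R$ is nonzero, since $\lambda(S)\ge9>8$ in both cases. So $\pi\in\mathfrak n$, and $\lambda(S/\pi S)=\lambda(S)-8\le N$. On the other hand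
$$\lambda(S/\pi S)\ \ge\ 1+\operatorname{edim}(S/\pi S)\ \ge\ \operatorname{edim}S\ \ge\ \operatorname{edim}C=N .$$
So all of these are equalities. We read them off one by one:

* $\lambda(S)=8+N$ and $\operatorname{edim}S=N$.
* $\operatorname{edim}(S/\pi S)=\operatorname{edim}S-1$, so $\pi\notin\mathfrak n^2$.
* $\lambda(S/\pi S)=1+\operatorname{edim}(S/\pi S)$, so the maximal ideal of $S/\pi S$ has square zero, that is, $\mathfrak n^2\subseteq\pi S$.

If $\pi s\in\mathfrak n^2$ with $s$ a unit, then $\pi\in\mathfrak n^2$, which is excluded. So $\mathfrak n^2\subseteq\pi\mathfrak n$, hence $\mathfrak n^2=\pi\mathfrak n$ and $\mathfrak n^3=\pi\mathfrak n^2$. By Lemma 1,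
$$\lambda(\mathfrak n^2/\mathfrak n^3)=\lambda(\pi\mathfrak n/\pi\mathfrak n^2)=\lambda(\mathfrak m_R/\mathfrak m_R^2)=3=\dim_kC_2 .$$
As $C$ is defined by quadrics, Lemma 2 gives $\lambda(S)=\lambda(C)\in\{8,9\}$. This contradicts $\lambda(S)=8+N\in\{11,12\}$.

**Step 3: the minimum for $R'$ is $3$.** It is at most $3$ by Step 1. An element of $\operatorname{soc}R'$ has the form $r+cw$ with $r\in\mathfrak m_R$ and $r\mathfrak m_R=0$, so $\operatorname{soc}R'=\langle xyz,w\rangle$ is two-dimensional. Hence $R'$ is not Gorenstein, and the ideal $\mathfrak b=R'$ is not self-dual. If $\mathfrak b\simeq\mathfrak b^\vee$, then $\mu(\mathfrak b)=\mu(\mathfrak b^\vee)=\dim\operatorname{soc}\mathfrak b\le2$. Let $\mathfrak m'$ be the maximal ideal of $R'$. If $\mathfrak b\ne R'$ and $\lambda(R'/\mathfrak b)\le2$, then the maximal ideal of $R'/\mathfrak b$ has square zero, so $\mathfrak b\supseteq\mathfrak m'^2$. Since $\mathfrak m'\mathfrak b\subseteq\mathfrak m'^2$, we get $\mu(\mathfrak b)\ge\dim\mathfrak b/\mathfrak m'^2=\lambda(R'/\mathfrak m'^2)-\lambda(R'/\mathfrak b)\ge5-2=3$,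 a contradiction.

**Step 4: $g(R')=4$.** Step 2 gives $g(R')\ge4$. For the upper bound let
$$S_0=k[x,y,z]/(x^2,\,y^2,\,z(z^2-xy)).$$
It has basis $x^ay^bz^c$ with $a,b\le1$, $c\le2$, so it has length $12$, and it is a complete intersection, hence Gorenstein. It maps onto $R$. Put $\tau=xyz^2$. Then $x\tau=y\tau=0$ and $z\tau=xyz^3=xy\cdot xyz=0$, so $\tau$ generates the socle. Its image in $R$ is $xy\cdot xy=0$. Put
$$S_1=S_0[w]/(xw,yw,zw,w^2-\tau)=S_0\oplus kw .$$
The product on $S_0\oplus kw$ in which $\mathfrak m_{S_0}w=0$ and $w^2=\tau$ is associative: writing $\epsilon(s)$ for the residue of $s$, the only checks are $(ss')w=\epsilon(s)\epsilon(s')w=s(s'w)$, $(sw)w=\epsilon(s)\tau=s\tau=s(w^2)$, and $w^2w=\tau w=0$. So $S_1$ has length $13$. If $s+cw\in\operatorname{soc}S_1$, then $\mathfrak m_{S_0}s=0$, so $s\in k\tau$; and $w(s+cw)=c\tau=0$, so $c=0$. Hence $S_1$ is Gorenstein. The kernel of $S_0\to R$ is an ideal of $S_1$ (it is killed by $w$) and contains $\tau$, so dividing $S_1$ by it gives $R\oplus kw$ with $w^2=0$, which is $R'$.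 So $g(R')\le13-9=4$. $\blacksquare$

## 5. Making the form symmetric when $R/\mathfrak a$ is a principal ideal ring

We now prove Theorem 2. The case $\mathfrak a=R$ was done in Section 2, so let $\mathfrak a\ne R$. If $\lambda(R/\mathfrak a)\le2$, the maximal ideal of $R/\mathfrak a$ has length at most $1$, so indeed $\operatorname{edim}R/\mathfrak a\le1$. When $\operatorname{edim}R/\mathfrak a\le1$, the regular sequence required in Proposition 2 is easy to find. What remains is symmetry.

The obvious attempt is to average, replacing $B(u,v)$ by $\tfrac12(B(u,v)+B(v,u))$. It stops working already for $\mathfrak a=\mathfrak m=k^2$ in $k[x,y]/(x,y)^2$: forms on $\mathfrak m$ are $2\times2$ matrices with values in $\operatorname{soc}\omega=k$, the matrix $\begin{pmatrix}0&1\\-1&0\end{pmatrix}$ defines an isomorphism $\mathfrak m\to\mathfrak m^\vee$, and its average with its transpose is $0$. (In characteristic $2$ averaging is not even defined.) Instead we shall subtract a form $\Phi$ with the same antisymmetric part as $B$. There are many such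 $\Phi$, and linear algebra lets us choose one for which $B-\Phi$ stays perfect. In the example, $\Phi=\begin{pmatrix}-1&1\\-1&-1\end{pmatrix}$ leaves $B-\Phi=\begin{pmatrix}1&0\\0&1\end{pmatrix}$.

A square matrix $d$ is alternating if $d^T=-d$ and its diagonal is zero.

**Lemma 3.** Let $C,d$ be $m\times m$ matrices over a field, $d$ alternating. There is $N$ with $N-N^T=d$ and $\det(I+NC)\ne0$.

*Proof.* Induct on $m$; $m=0$ is trivial. If $C$ is invertible, the matrix $C^{-1}-C^{-T}+d$ is alternating. So there is an upper triangular $X$ with ones on the diagonal and $X-X^T=C^{-1}-C^{-T}+d$: copy the entries above the diagonal. Put $N=X-C^{-1}$. Then $N-N^T=d$, and $I+NC=XC$ is invertible.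

Let $C$ have rank $r<m$. For invertible $P$, replacing $(N,d,C)$ by $(P^TNP,\;P^TdP,\;P^{-1}CP^{-T})$ keeps $d$ alternating and the equation $N-N^T=d$, and replaces $NC$ by the conjugate $P^T(NC)P^{-T}$. Choosing the last $m-r$ columns of $P^{-T}$ to span $\ker C$, we may assume that the last $m-r$ columns of $C$ vanish. In block form with sizes $r$ and $m-r$, let $N_{12}=0$, $N_{21}=-d_{12}^T$, and let $N_{22}$ be any matrix with $N_{22}-N_{22}^T=d_{22}$ (for instance the part of $d_{22}$ above the diagonal). The off-diagonal blocks of $N-N^T$ are then $d_{12}$ and $-d_{12}^T=d_{21}$. Now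
$$I+NC=\begin{pmatrix}I_r+N_{11}C_{11}&0\\ *&I\end{pmatrix}.$$
By induction choose $N_{11}$ with $N_{11}-N_{11}^T=d_{11}$ and $\det(I_r+N_{11}C_{11})\ne0$. $\square$

**Lemma 4.** Let $\beta:W\times Y\to k$ be a perfect pairing of finite-dimensional spaces, $c:W\to k^m$ and $e:Y\to k^m$ linear, $d$ an alternating $m\times m$ matrix. There is $N$ with $N-N^T=d$ such that $\beta(s,y)+c(s)^TN\,e(y)$ is perfect.

*Proof.* In dual bases of $W$ and $Y$ the matrix of $\beta$ is $I$, and the new pairing has matrix $I+c^TNe$. Its determinant is $\det(I+c^T\cdot Ne)=\det(I_m+Ne\cdot c^T)$. Apply Lemma 3 with $C=ec^T$. $\square$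

*Proof of Theorem 2.*

**Step 1: the regular sequence.** By Cohen's structure theorem there is a regular local ring $(T_0,\mathfrak n_0)$ mapping onto $R$; adding a power series variable that maps to $0$, we may take $d=\dim T_0\ge1$. Let $Q_0$ be the preimage of $\mathfrak a$ and $\Lambda=R/\mathfrak a=T_0/Q_0$. The kernel of $\mathfrak n_0/\mathfrak n_0^2\to\mathfrak m_\Lambda/\mathfrak m_\Lambda^2$ is the image of $Q_0$, and it has dimension at least $d-1$ as $\operatorname{edim}\Lambda\le1$. So there is a regular system of parameters $x_1,\dots,x_d$ of $T_0$ with $x_2,\dots,x_d\in Q_0$. The ring $T_0/(x_2,\dots,x_d)$ is a discrete valuation ring with uniformizer $x_1$, and $\Lambda$ is a quotient of it of finite length, so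
$$Q_0=(x_1^n,x_2,\dots,x_d),\qquad n=\lambda(\Lambda)\ge1 .$$
This is generated by a regular sequence. By Proposition 2 it remains to find a symmetric form inducing an isomorphism $\mathfrak a\to\mathfrak a^\vee$.

We record what we know about $\Lambda$. Let $\varepsilon$ be the image of $x_1$, so the ideals of $\Lambda$ are $\varepsilon^i\Lambda$ and $\varepsilon^n=0$. Every finitely generated $\Lambda$-module is a direct sum of cyclic ones. The ring $\Lambda$ is Gorenstein, and $0:_\omega\mathfrak a=\omega_\Lambda\cong\Lambda$. Also $\operatorname{soc}\omega_\Lambda=\operatorname{soc}\omega\cong k$, since the first is nonzero and contained in the second.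

**Step 2: the antisymmetric part is a form over $\Lambda$.** Let $B(u,v)=h(u)(v)$ for an isomorphism $h:\mathfrak a\to\mathfrak a^\vee$. For $r,u,v\in\mathfrak a$ we can move elements of $\mathfrak a$ through $B$ in two ways:
$$rB(u,v)=B(ru,v)=uB(r,v)=B(r,uv)=vB(r,u),\qquad rB(u,v)=B(u,rv)=vB(u,r).$$
So $v\big(B(r,u)-B(u,r)\big)=0$ for all $r,u,v\in\mathfrak a$. Hence $D(u,v)=B(u,v)-B(v,u)$ takes values in $0:_\omega\mathfrak a=\omega_\Lambda$. If $u=ru'$ with $r,u'\in\mathfrak a$, then $D(u,v)=rD(u',v)=0$. So $D$ induces an alternating $\Lambda$-bilinear form $D:M\times M\to\omega_\Lambda$ on $M=\mathfrak a/\mathfrak a^2$.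

**Step 3: a test for perfection.** Let $\Sigma=\operatorname{soc}\mathfrak a$ and $E=\mathfrak a/\mathfrak m\mathfrak a=M/\varepsilon M$. Let $B_1:\mathfrak a\times\mathfrak a\to\omega$ be any bilinear form. For $s\in\Sigma$ and $r\in\mathfrak m$ we have $rB_1(s,v)=B_1(s,rv)=B_1(rs,v)=0$. So $B_1$ induces a pairing
$$\beta_{B_1}:\Sigma\times E\to\operatorname{soc}\omega\cong k .$$
The left kernel of $B_1$ is a submodule of $\mathfrak a$; if it is nonzero, it meets $\Sigma$. Hence $B_1$ induces an injection $\mathfrak a\to\mathfrak a^\vee$ iff $\beta_{B_1}$ is left nondegenerate, and such an injection is an isomorphism because the lengths agree. Since $\dim\Sigma=\mu(\mathfrak a^\vee)=\mu(\mathfrak a)=\dim E$, left nondegenerate means perfect. So $B_1$ induces an isomorphism iff $\beta_{B_1}$ is perfect. In particular $\beta_B$ is perfect.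

**Step 4: coordinates.** Write $M=\bigoplus_i\Lambda e_i$ with $\Lambda e_i\cong\Lambda/\varepsilon^{l_i}$, $1\le l_i\le n$, and $I_l=\{i:l_i=l\}$. The image in $M$ of $s\in\Sigma$ is killed by $\varepsilon$, so it is $\sum_ic_i(s)\varepsilon^{l_i-1}e_i$ with $c_i:\Sigma\to k$ linear. Let $y_i$ be the coordinates of $y\in E$ in the basis given by the $e_i$. A $\Lambda$-bilinear form $\Phi:M\times M\to\omega_\Lambda$ amounts to elements $\Phi(e_i,e_j)\in\omega_\Lambda$ killed by $\varepsilon^{\min(l_i,l_j)}$, otherwise arbitrary. For $i,j\in I_l$ put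
$$d_l(i,j)=\varepsilon^{l-1}D(e_i,e_j)\in\operatorname{soc}\omega_\Lambda\cong k ;$$
it lies in the socle because $\varepsilon^lD(e_i,e_j)=0$. This is an alternating matrix.

**Step 5: choosing the correction on the socle.** Apply Lemma 4 successively for $l=1,\dots,n$, starting from $\beta_B$, with $c=(c_i)_{i\in I_l}$, $e=(y_j)_{j\in I_l}$ and the alternating matrix $-d_l$. We get matrices $N_l$ on $I_l$ with $N_l-N_l^T=-d_l$ such that
$$\beta_B(s,y)+\sum_l\sum_{i,j\in I_l}c_i(s)\,N_l(i,j)\,y_j\quad\text{is perfect.}\tag{4}$$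

**Step 6: a form $\Phi$ with antisymmetric part $D$ and the chosen effect on the socle.** Fix a total order on the indices and define $\Phi$ as follows.

* If $l_i>l_j$: $\Phi(e_i,e_j)=D(e_i,e_j)$ and $\Phi(e_j,e_i)=0$.
* If $i\le j$ and $i,j\in I_l$: $\Phi(e_i,e_j)=\theta_{ij}$, where $\theta_{ij}\in0:_{\omega_\Lambda}\varepsilon^l=\varepsilon^{n-l}\omega_\Lambda$ is chosen with $\varepsilon^{l-1}\theta_{ij}=-N_l(i,j)$. This is possible since $\varepsilon^{l-1}\varepsilon^{n-l}\omega_\Lambda=\varepsilon^{n-1}\omega_\Lambda=\operatorname{soc}\omega_\Lambda$.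
* If $i<j$ and $i,j\in I_l$: $\Phi(e_j,e_i)=\theta_{ij}-D(e_i,e_j)$.

These values are killed by the required powers of $\varepsilon$. In the third case
$$\varepsilon^{l-1}\Phi(e_j,e_i)=-N_l(i,j)-d_l(i,j)=-N_l(j,i),$$
because $N_l(i,j)-N_l(j,i)=-d_l(i,j)$. So $\varepsilon^{l-1}\Phi(e_i,e_j)=-N_l(i,j)$ for all $i,j\in I_l$. On generators, hence everywhere, $\Phi(u,v)-\Phi(v,u)=D(u,v)$; on the diagonal both sides are $0$.

**Step 7: the corrected form.** Let $B_1=B-\Phi$, with $\Phi$ pulled back to $\mathfrak a$. Then $B_1(u,v)-B_1(v,u)=D(u,v)-D(u,v)=0$, so $B_1$ is symmetric. To compute $\beta_{B_1}$, expand for $s\in\Sigma$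
$$\Phi(s,e_j)=\sum_ic_i(s)\,\varepsilon^{l_i-1}\Phi(e_i,e_j).$$
The terms with $l_i<l_j$ vanish because $\Phi(e_i,e_j)=0$. The terms with $l_i>l_j$ vanish because $l_i-1\ge l_j$ and $\varepsilon^{l_j}D(e_i,e_j)=0$. The terms with $l_i=l_j=l$ equal $-c_i(s)N_l(i,j)$. So $\beta_{B_1}$ is the pairing (4), which is perfect. By Step 3, $B_1$ induces an isomorphism $\mathfrak a\to\mathfrak a^\vee$, and Proposition 2 gives $S$. $\blacksquare$

**Corollary 1.** If $\min\{\lambda(R/\mathfrak a):\mathfrak a\simeq\mathfrak a^\vee\}\le2$, then $g(R)$ equals this minimum. By Theorem 1(b), this fails when the minimum is $3$.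

*Proof.* Theorem 2, applied to an ideal attaining the minimum, gives $g(R)\le\min$. Proposition 1 gives the other inequality. $\square$

## 6. Gluing $t$ copies along the socle: an unbounded gap

From here on $k$ is algebraically closed of characteristic $0$, and $R=k[x,y,z]/(x^2,y^2,z^2-xy)$ as before. We glue $t$ copies of $R$.

**Step 1: the rings $A$ and $R'_t$.** Let $R_1,\dots,R_t$ be copies of $R$, with variables $x_i,y_i,z_i$; put $V_i=(R_i)_1$, $W_i=(R_i)_2$, $\sigma_i=x_iy_iz_i$, so $(R_i)_3=k\sigma_i$. Let
$$A=(R_1\times_k\cdots\times_kR_t)/(\sigma_i-\sigma_j).$$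
It is graded with $A_1=\bigoplus V_i$, $A_2=\bigoplus W_i$, $A_3=k$. We have $V_iV_j=0$ and $V_iW_j=0$ for $i\ne j$, and each $V_i\times W_i\to A_3$ is perfect by (3). The socle is homogeneous. An element of $A_2$ killed by $A_1$ is $0$, and so is an element of $A_1$ killed by $A_1$, since it is killed by $A_2=A_1A_1$. So $\operatorname{soc}A=A_3$, and $A$ is Gorenstein with $\lambda(A)=6t+2$. For $t=1$, $A=R$. Put
$$R'_t=A\times_kk[w]/(w^2),\qquad\lambda(R'_t)=6t+3,\qquad\operatorname{edim}R'_t=3t+1 .$$

**Step 2: the self-dual ideal.** Let $z=\sum z_i$. Multiplication $z:A_1\to A_2$ is bijective, since it is so on each block $V_i\to W_i$. Hence $zA=kz\oplus A_2\oplus A_3$ (note $zA_2=zA_1A_1=A_2A_1=A_3$), and $\lambda(A/zA)=1+(3t-1)=3t$. By (1) and fact 3, $\mathfrak a_t=zA\oplus kw$ is a self-dual ideal of $R'_t$, and $\lambda(R'_t/\mathfrak a_t)=\lambda(A/zA)=3t$.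

**Step 3: the upper bound $g(R'_t)\le4t$.** Take $S_0$ and its socle generator from the proof of Theorem 1, Step 4, in $t$ copies with socle generators $\tau_1,\dots,\tau_t$ and maximal ideals $\mathfrak n_1,\dots,\mathfrak n_t$. Let $S^{(t)}$ be the fiber product over $k$ of the $t$ copies, divided by the span $\Delta$ of the differences $\tau_i-\tau_j$. Its length is $1+11t-(t-1)=10t+2$. Suppose $s=\sum s_i$ with $s_i\in\mathfrak n_i$ represents an element of its socle. For $u\in\mathfrak n_i$ we have $su=s_iu\in\mathfrak n_i\cap\Delta$. An element of $\Delta$ has the form $\sum_j\gamma_j\tau_j$ with $\sum\gamma_j=0$; if it lies in $\mathfrak n_i$, only $\gamma_i$ can be nonzero, so it is $0$. Hence $s_iu=0$ for all $u\in\mathfrak n_i$, so $s_i\in k\tau_i$. As the $\tau_i$ are identified with one nonzero element $\tau$, the socle is $k\tau$ and $S^{(t)}$ is Gorenstein. Each $\tau_i$ maps to $0$ in $R_i$, so $S^{(t)}$ maps onto $A$ with $\tau\mapsto0$. Adjoin $w$ with $w$ killed by the maximal ideal of $S^{(t)}$ and $w^2=\tau$. Exactly as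 in Theorem 1, Step 4, this gives a Gorenstein ring, of length $10t+3$, mapping onto $R'_t$. So $g(R'_t)\le(10t+3)-(6t+3)=4t$.

**Step 4: setting up the lower bound.** Let $(S,\mathfrak n)$ be Gorenstein and map onto $R'_t$, hence onto $A$, with nonzero kernel since $\lambda(S)>\lambda(A)$. Take $\pi\in\mathfrak n$ from Lemma 1 for $G=A$, with image $\eta\in\mathfrak m_A$. Then
$$\lambda(S)-\lambda(R'_t)=\lambda(S/\pi S)+\lambda(A)-\lambda(R'_t)=\lambda(S/\pi S)-1 .\tag{5}$$

If $\eta\in\mathfrak m_A^2$, then $S/\pi S$ maps onto $A/(\eta A+\mathfrak m_A^3)$, which has length at least $1+3t+(3t-1)=6t$. So $\lambda(S)-\lambda(R'_t)\ge6t-1\ge3t+\frac{2t}7$, the last because $\frac{19}7t\ge1$.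

From now on let $\eta\notin\mathfrak m_A^2$. Then $\pi\notin\mathfrak n^2$, and $\mathfrak n^2\cap\pi S=\pi\mathfrak n$ (if $\pi s\in\mathfrak n^2$, then $s$ is not a unit). Put
$$L=\mathfrak n^2/\pi\mathfrak n,\qquad c=\lambda(L).$$
Counting along $S\supset\mathfrak n\supset\mathfrak n^2+\pi S\supset\pi S$,
$$\lambda(S/\pi S)=1+(\operatorname{edim}S-1)+\lambda\big(\mathfrak n^2/(\mathfrak n^2\cap\pi S)\big)=\operatorname{edim}S+c\ge3t+1+c .$$
By (5), $\lambda(S)-\lambda(R'_t)\ge3t+c$. So Theorem 3 follows from the

**Claim.** $7c\ge2t$.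

The argument of Section 4 does not give this. It uses $\mathfrak n^2=\pi\mathfrak n$, that is $c=0$, and says nothing once $c\ge1$. Nor is $A$ defined by quadrics for $t\ge2$: the fiber product before identifying the $\sigma_i$ satisfies the same quadrics and has a degree-$3$ part of dimension $t>1$. We need something that survives when $\mathfrak n^2$ is only partly contained in $\pi\mathfrak n$. Here it is. If products were divisible by $\pi$, then "multiply and divide by $\pi$" would be a product on $A_1$. Associativity in $S$, in the form $a^2\cdot bb'=ab\cdot ab'$, would impose an identity on it. In each block $V_i$ this identity fails, and it fails in a way that can be counted. The failure in one block is the next lemma.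

**Lemma 5.** Let $V=R_1$ and $W=R_2$ be the degree $1$ and degree $2$ parts of $R$. Let $\eta\in V$ be such that $\eta:V\to W$ is bijective. Put $u\circ v=\eta^{-1}(uv)\in V$ and $\langle u,v\rangle=\eta uv\in R_3=k$. For $a\in V\setminus k\eta$ the form
$$K_a(u,u')=\langle a\circ a,u\circ u'\rangle-\langle a\circ u,a\circ u'\rangle$$
is nonzero.

For example, let $\eta=z$ and $xyz=1\in k$. Then $x\circ x=y\circ y=0$, $x\circ y=z$, and $\langle z,z\rangle=z^3=1$. So $K_x(y,y)=0-\langle z,z\rangle=-1$. Correspondingly, $(x\circ x)\circ y=0$ while $x\circ(x\circ y)=x\circ z=x$: the product $\circ$ is not associative.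

*Proof of Lemma 5.* The form $\langle\,,\rangle$ is nondegenerate: if $\eta uv=0$ for all $v\in V$, then $\eta u\in W$ is $0$ as $V\times W\to k$ is perfect, so $u=0$. We have $\langle u\circ v,w\rangle=uvw$, which is symmetric in $u,v,w$; so $\langle u\circ v,w\rangle=\langle u,v\circ w\rangle$. The product $\circ$ is commutative with unit $\eta$.

Choose $b$ so that $\eta,a,b$ is a basis of $V$, and suppose $K_a(b,b)=0$. We show that $\circ$ is associative. Let $(u,v,w)=(u\circ v)\circ w-u\circ(v\circ w)$. It is trilinear and vanishes if an argument is $\eta$. By commutativity $(w,v,u)=-(u,v,w)$ and $(u,v,u)=0$. So it suffices to prove $(a,a,b)=0$ and $(b,b,a)=0$. Pair $(a,a,b)=(a\circ a)\circ b-a\circ(a\circ b)$ with the basis: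

* with $\eta$: $(a\circ a)\,b\,\eta-a\,(a\circ b)\,\eta=aab-aab=0$;
* with $a$: $\langle a\circ a,a\circ b\rangle-\langle a\circ b,a\circ a\rangle=0$;
* with $b$: $\langle a\circ a,b\circ b\rangle-\langle a\circ b,a\circ b\rangle=K_a(b,b)=0$.

Hence $(a,a,b)=0$ by nondegeneracy. Pairing $(b,b,a)$ with $\eta$, $b$, $a$ gives likewise $0$, $0$ and $\langle b\circ b,a\circ a\rangle-\langle a\circ b,a\circ b\rangle=K_a(b,b)=0$. So $(b,b,a)=0$, and $\circ$ is associative.

Then $(V,\circ)$ is a commutative associative $k$-algebra with unit $\eta$, and the identity of $V$ extends to an algebra map $\operatorname{Sym}(V)=k[x,y,z]\to(V,\circ)$. A quadric $\sum u_jv_j$ goes to $\eta^{-1}\big(\sum u_jv_j\big)$, so the quadrics killed are exactly those vanishing in $R_2$. The ideal defining $R$ is generated by quadrics, so it is killed, and we get an algebra map $R\to(V,\circ)$. Restricted to $R_3$ it is onto, since $\eta\eta v\mapsto\eta\circ\eta\circ v=v$. So $\dim R_3\ge3$, contradicting $\dim R_3=1$. Hence $K_a(b,b)\neq0$. $\square$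

We now prove the claim, continuing the numbering of steps.

**Step 5: linear structure.** The residue field of $S$ is $k$, of characteristic $0$, so $S$ contains a coefficient field (Cohen), which we identify with $k$. So $S$ is a finite-dimensional $k$-algebra and $\dim_kL=c$. Let $p:\mathfrak n\to\mathfrak m_A/\mathfrak m_A^2=A_1$ be the induced surjection. It is $k$-linear: the coefficient field need not map to $k\subset A$, but scalars act on $\mathfrak m_A/\mathfrak m_A^2$ through the residue field. A product of two elements of $\mathfrak m_A$, taken in $\mathfrak m_A^2/\mathfrak m_A^3=A_2$, and a product of three, in $\mathfrak m_A^3=A_3$, depend only on the classes of the factors in $A_1$. In such products we write elements of $\mathfrak n$ for their images in $A_1$, and $v_i\in V_i$ for the components of $v$. Thus $uv$ has components $u_iv_i\in W_i$, and $uvw=\sum_iu_iv_iw_i$ in $A_3=k$.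

**Step 6: many elements with square divisible by $\pi$.** Let $X=\{a\in\mathfrak n:a^2\in\pi\mathfrak n\}$. The map $a\mapsto a^2\in L$ is given by $c$ homogeneous quadratic polynomials on the affine space $\mathfrak n$, so $X$ is the zero set of $c$ polynomials and contains $0$. Hence $X$ has an irreducible component $Z$ with $\dim Z\ge\dim\mathfrak n-c$. The fibers of $p$ on $Z$ lie in cosets of $\ker p$, which has dimension $\dim\mathfrak n-3t$. So
$$\dim\overline{p(X)}\ \ge\ 3t-c.\tag{6}$$

**Step 7: the identity forced by associativity.** Fix $a\in X$ and write $a^2=\pi\alpha$ with $\alpha\in\mathfrak n$. The space $\mathcal B=\{b\in\mathfrak n:ab\in\pi\mathfrak n\}$ is the kernel of the linear map $\mathfrak n\to L$, $b\mapsto ab$, so $p(\mathcal B)$ has codimension $\le c$ in $A_1$. For $b\in\mathcal B$ write $ab=\pi\beta_b$ with $\beta_b\in\mathfrak n$. For $b,b'\in\mathcal B$,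
$$\pi\,\alpha bb'=a^2bb'=(ab)(ab')=\pi^2\beta_b\beta_{b'},$$
so $\alpha bb'-\pi\beta_b\beta_{b'}\in0:_S\pi=\ker(S\to A)$. In $A$ this gives
$$\alpha bb'=\eta\beta_b\beta_{b'}\ \text{ in }A_3,\qquad a_i^2=\eta_i\alpha_i,\quad a_ib_i=\eta_i(\beta_b)_i\ \text{ in }W_i.\tag{7}$$

**Step 8: good and bad blocks.** Call $i$ good if $\eta_i:V_i\to W_i$ is bijective and bad otherwise; let $\rho$ be the number of bad $i$. The module $L$ surjects onto $\mathfrak m_A^2/(\eta\mathfrak m_A+\mathfrak m_A^3)=A_2/\eta A_1=\bigoplus W_i/\eta_iV_i$, where each bad $i$ contributes at least $1$. So $\rho\le c$.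

**Step 9: the identity becomes a vanishing form.** Let $U=\bigoplus_{i\text{ good}}V_i$ and $\mathcal B^g=p(\mathcal B)\cap U$, of codimension $\le c$ in $U$. Take $b,b'\in\mathcal B$ with $p(b),p(b')\in\mathcal B^g$. For bad $i$ we have $b_i=b'_i=0$, so $\alpha_ib_ib'_i=0$, and by (7) $\eta_i(\beta_b)_i(\beta_{b'})_i=a_ib_i(\beta_{b'})_i=0$. For good $i$, (7) says $\alpha_i=a_i\circ a_i$ and $(\beta_b)_i=a_i\circ b_i$ in the notation of Lemma 5 for the block $R_i$ and the element $\eta_i$. Hence $\alpha_ib_ib'_i=\langle a_i\circ a_i,b_i\circ b'_i\rangle$ and $\eta_i(\beta_b)_i(\beta_{b'})_i=\langle a_i\circ b_i,a_i\circ b'_i\rangle$. The first identity in (7) becomes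
$$\sum_{i\text{ good}}K_{a_i}(b_i,b'_i)=0\qquad\text{on }\mathcal B^g .$$

**Step 10: counting ranks.** The form $\bigoplus_{\rm good}K_{a_i}$ on $U$ vanishes on a subspace of codimension $\le c$. In a basis extending one of this subspace, its matrix has a zero block, outside of which there are at most $c$ rows and at most $c$ columns. So its rank is at most $2c$. By Lemma 5 its rank is at least the number of good $i$ with $a_i\notin k\eta_i$. Hence every element of $p(X)$ has at most $2c$ good indices $i$ with $a_i\notin k\eta_i$.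

**Step 11: comparing dimensions.** By Step 10, $p(X)$ lies in the finite union, over sets $\Gamma$ of at most $2c$ good indices, of the subspaces
$$\bigoplus_{i\text{ bad}}V_i\ \oplus\ \bigoplus_{i\in\Gamma}V_i\ \oplus\bigoplus_{i\text{ good},\,i\notin\Gamma}k\eta_i,$$
each of dimension at most $3\rho+(t-\rho)+2\cdot2c=t+2\rho+4c$. This union is closed, so it contains $\overline{p(X)}$. By (6), $3t-c\le t+2\rho+4c$, that is,
$$2t\le5c+2\rho\le7c .$$
This proves the claim, so $g(R'_t)\ge3t+\frac{2t}7$. Since the minimum of $\lambda(R'_t/\mathfrak b)$ over self-dual $\mathfrak b$ is at most $3t$, the difference between $g(R'_t)$ and this minimum is at least $\frac{2t}7$, which is unbounded in $t$. $\blacksquare$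

For $t=1$ we have $R'_1=R'$. As $g$ is an integer, the bounds read $4\le g(R'_1)\le4$, in agreement with Theorem 1(b).
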